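\title{Minor-minimal $4$-connected non-hamiltonian graphs need not be bipartite}

\begin{abstract}
The minor-minimal $2$-connected and $3$-connected non-hamiltonian graphs are bipartite of odd order. We show that this pattern does not continue. There is a $4$-connected non-hamiltonian graph on $15$ vertices with no bipartite $4$-connected minor, and for every $k\ge 4$ there is a non-bipartite minor-minimal $k$-connected non-hamiltonian graph on at most $4k-1$ vertices. The examples are joins of planar $3$-trees with complete graphs. The main tool is that a $3$-connected planar bipartite graph in which all vertices of one class have degree at least $4$ has treewidth at least $4$.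
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple, and $|G|$ denotes the number of vertices of $G$. A graph is \emph{$k$-connected} if it has more than $k$ vertices and no set of fewer than $k$ vertices disconnects it. It is \emph{hamiltonian} if some cycle passes through all its vertices. A \emph{minor} of $G$ is a graph obtained from a subgraph of $G$ by contracting edges. Let $\mathcal{G}_k$ be the class of $k$-connected non-hamiltonian graphs. A graph in $\mathcal{G}_k$ is \emph{minor-minimal} if it contains no other graph of $\mathcal{G}_k$ as a minor. Every member of $\mathcal{G}_k$ has a minor-minimal member as a minor, so these graphs describe what a $k$-connected graph must contain in order to be non-hamiltonian.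

We quote three known results without proof. They motivate the question and enter no proof except that of Corollary~\ref{cor:range}.
\begin{itemize}
\item[(K2)] $K_{2,3}$ is the unique minor-minimal graph in $\mathcal{G}_2$.
\item[(K3)] Every graph in $\mathcal{G}_3$ contains $K_{3,4}$, $\mathfrak{Q}^+$ or the Herschel graph $\mathfrak{H}$ as a minor.
\item[(K4)] Every graph in $\mathcal{G}_4$ contains $K_{3,4}$ as a minor.
\end{itemize}
Here $\mathfrak{Q}^+$ is the cube with a new vertex adjacent to three pairwise non-adjacent vertices of the cube. The Herschel graph has vertices $a_i,b_i,f_i$ $(i=1,2,3)$ and $\alpha,\beta$; the vertex $\alpha$ is adjacent to $a_1,a_2,a_3$, the vertex $\beta$ to $b_1,b_2,b_3$, and $f_i$ to $a_j$ and $b_j$ for $j\ne i$.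

These four graphs have the same shape. Each is bipartite of odd order $n$, hence non-hamiltonian, and its larger class consists of $(n+1)/2$ vertices of degree $k$. For $K_{2,3}$ and $K_{3,4}$ this is immediate. In $\mathfrak{H}$ the larger class consists of the six vertices $a_i,b_i$. In $\mathfrak{Q}^+$ the three chosen vertices have the same color, because non-adjacent vertices of different colors in the cube are antipodal and every other vertex is adjacent to one of them; the new vertex and the four cube vertices of the other color form a class of five vertices of degree $3$.

The shape occurs for every $k\ge2$: the graph $K_{k,k+1}$ is minor-minimal in $\mathcal{G}_k$. Indeed, a $k$-connected graph on at most $2k$ vertices has minimum degree at least half its order and is hamiltonian by Dirac's theorem, while a proper minor of $K_{k,k+1}$ on $2k+1$ vertices is a proper spanning subgraph and has a vertex of degree less than $k$, since every edge of $K_{k,k+1}$ has an end of degree $k$.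

There is also a reason to expect nothing else. Suppose $G$ is non-hamiltonian because deleting some set $S$ leaves more than $|S|$ components. Keep $|S|+1$ of them, contract each to a vertex, and delete the edges inside $S$. The result is a bipartite minor of odd order with classes of sizes $|S|$ and $|S|+1$, and one can try to delete edges until the larger class has all degrees equal to $k$. If $k$-connectivity could always be kept along the way, such a $G$ could be minor-minimal only by having the shape above. The problem, which comes from Lo~\cite{Lo}, is to prove or disprove the following statement.
\begin{quote}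
$(\ast)$ \emph{Every minor-minimal $4$-connected non-hamiltonian graph $G$ has an odd number of vertices and is bipartite, with one part consisting of $(|G|+1)/2$ vertices of degree $4$.}
\end{quote}
The weak point of the heuristic is that the edges inside $S$ may be needed for connectivity. We construct graphs in which no choice of minor is both bipartite and $4$-connected.

\begin{theorem}\label{thm:four}
There is a $15$-vertex graph $G\in\mathcal{G}_4$ with no bipartite $4$-connected minor. Consequently some minor-minimal $4$-connected non-hamiltonian graph, with at most $15$ vertices, is not bipartite, and $(\ast)$ is false.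
\end{theorem}

So the bipartite minor $K_{3,4}$ that (K4) provides cannot in general be replaced by a $4$-connected one. The same failure occurs for all larger $k$, and even in graphs whose \emph{circumference}, the number of vertices of a longest cycle, is a vanishing fraction of their order. The \emph{join} $G_1\vee G_2$ is the disjoint union of $G_1$ and $G_2$ together with all edges between them. Planar $3$-trees are defined in Section~\ref{sec:prelim}.

\begin{theorem}\label{thm:all}
Let $k\ge4$.
\begin{itemize}
\item[(1)] If $T$ is a planar $3$-tree, then $T\vee K_{k-3}$ is $k$-connected and has no bipartite $k$-connected minor.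
\item[(2)] There is a non-bipartite minor-minimal $k$-connected non-hamiltonian graph with at most $4k-1$ vertices.
\item[(3)] There are infinitely many $k$-connected graphs $G$ with no bipartite $k$-connected minor and with circumference at most $5(k-3)\left(|G|/2\right)^{\log_3 2}$. In particular, for every $\varepsilon>0$ there are such graphs with circumference less than $\varepsilon|G|$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:range}
Let $k\ge2$. Every minor-minimal $k$-connected non-hamiltonian graph is bipartite if and only if $k\in\{2,3\}$.
\end{corollary}

These results refute $(\ast)$ through its bipartiteness clause. We do not determine the non-bipartite minor-minimal graphs explicitly, and we do not decide whether the parity clause, or a non-bipartite analogue of the degree-$4$ clause, could hold on its own.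

Section~\ref{sec:joins} shows that a bipartite $k$-connected minor of $T\vee K_{k-3}$, with $T$ planar, leaves in $T$ a planar bipartite minor of a restricted kind, with at least $14$ vertices. This suffices to prove Theorem~\ref{thm:four} by hand in Section~\ref{sec:fifteen}. Section~\ref{sec:tw} excludes such minors from planar $3$-trees of any size, and Section~\ref{sec:all} completes the proofs.

\section{Preliminaries}\label{sec:prelim}

A graph $H$ is a minor of $G$ exactly when there are disjoint non-empty sets $V_h\subseteq V(G)$, $h\in V(H)$, each inducing a connected subgraph, with an edge of $G$ between $V_h$ and $V_{h'}$ whenever $hh'\in E(H)$. The sets $V_h$ are the \emph{branch sets}. We write $N_G(x)$ and $d_G(x)$ for the neighborhood and the degree of $x$, and $N_G(X)$ for the set of vertices outside $X$ with a neighbor in $X$. The following facts are standard.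
\begin{itemize}
\item[(F1)] A $k$-connected graph has minimum degree at least $k$. Deleting $j<k$ vertices from it leaves a $(k-j)$-connected graph. Adding to it a new vertex with at least $k$ neighbors gives a $k$-connected graph, since after deleting fewer than $k$ vertices the old graph is still connected and the new vertex still has a neighbor.
\item[(F2)] If $G$ is hamiltonian and $S\subseteq V(G)$ is non-empty, then $G-S$ has at most $|S|$ components, because $S$ cuts a Hamilton cycle into at most $|S|$ paths.
\item[(F3)] Minors of planar graphs are planar, and a planar graph has no $K_{3,3}$ minor.
\item[(F4)] A planar bipartite graph on $n\ge3$ vertices has at most $2n-4$ edges. Its average degree is less than $4$, so it has a vertex of degree at most $3$.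
\end{itemize}

The next lemma lets us refute $(\ast)$ without identifying any minor-minimal graph.

\begin{lemma}\label{lem:minimal}
If $G\in\mathcal{G}_k$ has no bipartite $k$-connected minor, then some minor-minimal graph in $\mathcal{G}_k$ has at most $|G|$ vertices and is not bipartite.
\end{lemma}

\begin{proof}
Among the minors of $G$ in $\mathcal{G}_k$, of which $G$ is one, choose $H$ with $|V(H)|+|E(H)|$ minimum. Every minor of $H$ other than $H$ is a minor of $G$ with a smaller value of this sum, so it is not in $\mathcal{G}_k$. Thus $H$ is minor-minimal, and it is not bipartite because it is a $k$-connected minor of $G$.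
\end{proof}

A \emph{$3$-tree} is a graph obtained from $K_4$ by repeatedly adding a vertex adjacent to exactly three, pairwise adjacent, existing vertices. A \emph{planar $3$-tree} is obtained from a plane $K_4$ by repeatedly inserting a new vertex into a face, the outer face included, and joining it to the three vertices of that face; we regard it as a plane graph. All its faces are triangles, so it is a $3$-tree. On $n$ vertices it has $2n-4$ faces, since $K_4$ has four and each insertion replaces one face by three. A general $3$-tree may use the same triangle many times and need not be planar.

\begin{lemma}\label{lem:tree}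
Let $F$ be a $3$-tree.
\begin{itemize}
\item[(a)] $F$ is $3$-connected.
\item[(b)] If $|F|\ge5$ and $d_F(s)=3$, then $N_F(s)$ is a triangle and $F-s$ is a $3$-tree.
\end{itemize}
\end{lemma}

\begin{proof}
Part (a) follows from (F1), as $K_4$ is $3$-connected. Part (b) says that any vertex of degree $3$ may be regarded as the last one added. We use induction on $|F|$. If $|F|=5$, then $F$ is $K_5$ minus an edge; the vertices of degree $3$ are the ends of the missing edge, both are adjacent to the other three vertices, which form a triangle, and deleting either leaves $K_4$. Let $|F|\ge6$, let $t$ be the last vertex added, and let $F'=F-t$. If $s=t$ there is nothing to prove. If $s$ were adjacent to $t$, it would have degree $2$ in $F'$, contrary to (a). So $s$ is not adjacent to $t$ and $d_{F'}(s)=3$. By induction $N_F(s)=N_{F'}(s)$ is a triangle and $F'-s$ is a $3$-tree. The triangle $N_F(t)$ avoids $s$, so $F-s$ arises from $F'-s$ by adding $t$ on a triangle.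
\end{proof}

A \emph{tree decomposition} of $G$ is a tree whose nodes carry subsets of $V(G)$, called bags, such that every vertex lies in a bag, the two ends of every edge lie in a common bag, and the nodes whose bags contain a given vertex form a subtree. Its width is the largest bag size minus one, and the \emph{treewidth} $\operatorname{tw}(G)$ is the least width of a tree decomposition. We need only the following.
\begin{itemize}
\item[(F5)] The property $\operatorname{tw}\le3$ is preserved under minors. A graph on at least four vertices has $\operatorname{tw}\le3$ if and only if it is a spanning subgraph of a $3$-tree.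
\end{itemize}
Since every $3$-tree has a vertex of degree $3$, a graph of minimum degree at least $4$ has treewidth at least $4$.

\section{Joins of planar graphs with cliques}\label{sec:joins}

We look for a graph in $\mathcal{G}_4$ with no bipartite $4$-connected minor. Planar graphs have no such minor, by (F3) and (F4), but by (K4) no graph in $\mathcal{G}_4$ is planar. The next candidates are planar graphs with one more vertex, and for general $k$ the joins $T\vee K_{k-3}$. We call the vertices of the clique \emph{apex vertices}. For a planar $3$-tree $P$, let $P^*$ be obtained by inserting one new vertex into every face of $P$.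

\begin{lemma}\label{lem:join}
Let $r\ge1$.
\begin{itemize}
\item[(a)] If $T$ is $3$-connected, then $T\vee K_r$ is $(r+3)$-connected.
\item[(b)] If $P$ is a planar $3$-tree on $n$ vertices, then $P^*$ is a planar $3$-tree on $3n-4$ vertices, and $P^*\vee K_r$ is non-hamiltonian when $n\ge r+5$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The join has at least $r+4$ vertices. Delete fewer than $r+3$ of them. If an apex vertex remains, it is adjacent to all other vertices. Otherwise at most two vertices of $T$ were deleted, and the rest of $T$ is connected.

(b) The $2n-4$ insertions can be made one at a time, since each leaves the other faces of $P$ intact. The new vertices are pairwise non-adjacent, so deleting the $n+r$ vertices of $P$ and $K_r$ leaves $2n-4$ components. For $n\ge r+5$ we have $2n-4>n+r$, and (F2) applies.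
\end{proof}

The apex vertices can help a minor in only a few of its branch sets, and the rest of the minor lies in the planar part. This leads to the following class. A \emph{$(3,4)$-graph} is a $3$-connected planar bipartite graph $Q$ with a bipartition $(A,B)$ in which every vertex of $B$ has degree at least $4$.

\begin{proposition}\label{prop:reduce}
Let $k\ge4$ and let $T$ be planar. If $T\vee K_{k-3}$ has a bipartite $k$-connected minor, then $T$ has as a minor a $(3,4)$-graph in which every vertex of $B$ has degree at least $k$.
\end{proposition}

\begin{proof}
Let $H$ be such a minor, with bipartition $(A_H,B_H)$, and fix branch sets. Let $U$ be the set of vertices of $H$ whose branch sets contain an apex vertex, so $|U|\le k-3$. The other branch sets lie in $T$, so $Q=H-U$ is a minor of $T$. It is planar and bipartite, with bipartition $A=A_H\setminus U$, $B=B_H\setminus U$, and it has at least $(k+1)-(k-3)=4$ vertices.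

By (F4), $Q$ has a vertex $x$ of degree at most $3$, and we name the classes so that $x\in A$. Since $d_H(x)\ge k$, the vertex $x$ has at least $k-3$ neighbors in $U$, all of them in $B_H$. Hence $|U|=k-3$ and $U\subseteq B_H$. By (F1), $Q$ is $3$-connected. A vertex of $B$ has no neighbor in $U\subseteq B_H$, so its degree in $Q$ equals its degree in $H$, which is at least $k$.
\end{proof}

Thus bipartiteness forces all apex vertices onto one side of $H$, and the remaining vertices of that side must find all their neighbors in the planar part. Euler's formula makes this expensive.

\begin{lemma}\label{lem:count}
In a $(3,4)$-graph, $|B|\ge6$ and $|A|\ge8$.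
\end{lemma}

\begin{proof}
Let $a=|A|$, $b=|B|$, and let $e$ be the number of edges. Counting edges from each side and using (F4),
\[
e\ge 3a,\qquad e\ge 4b,\qquad e\le 2a+2b-4 .
\]
The first and third inequalities give $a\le 2b-4$, the second and third give $a\ge b+2$. Hence $b+2\le 2b-4$, that is, $b\ge6$, and $a\ge b+2\ge8$.
\end{proof}

\section{The counterexample on fifteen vertices}\label{sec:fifteen}

For $r=1$, Lemma~\ref{lem:join}(b) needs $n\ge6$, and for $n=6$ the graph $P^*$ has $14$ vertices. This is exactly the lower bound $8+6$ of Lemma~\ref{lem:count}, so a $(3,4)$-graph in $P^*$ has no room for contractions.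

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8,
  old/.style={circle,draw,fill=black!12,inner sep=1pt,minimum size=12pt},
  ins/.style={circle,draw,fill=white,inner sep=0pt,minimum size=5pt}]
\node[old] (v1) at (0,1.8) {\small $1$};
\node[old] (v2) at (0,6) {\small $2$};
\node[old] (v3) at (-5,0) {\small $3$};
\node[old] (v4) at (5,0) {\small $4$};
\node[old] (v5) at (-1.3,2.5) {\small $5$};
\node[old] (v6) at (1.3,2.5) {\small $6$};
\node[ins] (n134) at (0,0.6) {};
\node[ins] (n234) at (0,7.4) {};
\node[ins] (n125) at (-0.43,3.43) {};
\node[ins] (n135) at (-2.1,1.43) {};
\node[ins] (n235) at (-2.1,2.83) {};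
\node[ins] (n126) at (0.43,3.43) {};
\node[ins] (n146) at (2.1,1.43) {};
\node[ins] (n246) at (2.1,2.83) {};
\draw[very thick] (v1)--(v2) (v1)--(v3) (v1)--(v4) (v2)--(v3) (v2)--(v4) (v3)--(v4)
  (v5)--(v1) (v5)--(v2) (v5)--(v3) (v6)--(v1) (v6)--(v2) (v6)--(v4);
\draw (n134)--(v1) (n134)--(v3) (n134)--(v4) (n234)--(v2) (n234)--(v3) (n234)--(v4)
  (n125)--(v1) (n125)--(v2) (n125)--(v5) (n135)--(v1) (n135)--(v3) (n135)--(v5)
  (n235)--(v2) (n235)--(v3) (n235)--(v5) (n126)--(v1) (n126)--(v2) (n126)--(v6)
  (n146)--(v1) (n146)--(v4) (n146)--(v6) (n246)--(v2) (n246)--(v4) (n246)--(v6);
\end{tikzpicture}
\caption{A planar $3$-tree $P$ on the vertices $1,\dots,6$ (thick edges) with a white vertex inserted into each of its eight faces, the outer face $234$ included. Adding one vertex adjacent to all $14$ vertices gives a $4$-connected non-hamiltonian graph with no bipartite $4$-connected minor. The vertices $5$ and $6$ have only three white neighbors.}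
\label{fig:T}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Take a plane $K_4$ on $\{1,2,3,4\}$, insert vertex $5$ into the face $123$ and vertex $6$ into the face $124$. The resulting planar $3$-tree $P$ has the eight faces
\[
134,\quad 234,\quad 125,\quad 135,\quad 235,\quad 126,\quad 146,\quad 246 .
\]
Let $T=P^*$, shown in Figure~\ref{fig:T}, and let $G=T\vee K_1$. Then $|G|=15$, and $G\in\mathcal{G}_4$ by Lemmas~\ref{lem:tree}(a) and~\ref{lem:join}: deleting the apex vertex and the six vertices of $P$ leaves eight isolated vertices.

Suppose $G$ has a bipartite $4$-connected minor. By Proposition~\ref{prop:reduce}, $T$ has a $(3,4)$-graph $Q$ as a minor. By Lemma~\ref{lem:count}, $|Q|\ge14=|T|$. So all branch sets are single vertices, $Q$ is a spanning subgraph of $T$, and $|A|=8$, $|B|=6$. The eight inserted vertices have degree $3$ in $T$, so none of them is in $B$; hence they form $A$, and $B=V(P)$. The vertex $5\in B$ needs four neighbors in $A$, but it is adjacent only to the vertices inserted into the faces $125$, $135$ and $235$. This contradiction proves the first claim, and Lemma~\ref{lem:minimal} gives the rest.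
\end{proof}

In the language of the introduction, $S$ consists of $V(P)$ and the apex vertex, and deleting the edges inside $S$ leaves the vertex $5$ with degree $3$. The choice of $P$ matters, as the next example shows. The number of apex vertices matters too: the vertices $1,2$ have the common neighbors $3,4,5,6$, so $T\vee K_2$ contains $K_{4,4}$.

\begin{example}\label{ex:octa}
Replace $P$ by the octahedron $O$, which also has six vertices and eight triangular faces but is $4$-regular. Its vertices are $\pm e_1,\pm e_2,\pm e_3$, and each sign vector $s\in\{+,-\}^3$ gives the face $\{s_1e_1,s_2e_2,s_3e_3\}$. Insert a vertex $s$ into each face and delete the edges of $O$. The resulting planar bipartite graph $D$, the graph of the rhombic dodecahedron, has a class $A$ of eight vertices of degree $3$ and a class $B$ of six vertices of degree $4$.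

It is $3$-connected. The vertices $e_1,e_2$ are joined by the internally disjoint paths $e_1(+{+}+)e_2$, $e_1(+{+}-)e_2$ and $e_1(+{-}+)e_3(-{+}+)e_2$, and by symmetry any two non-antipodal vertices of $B$ are joined by three such paths. After deleting at most two vertices, surviving non-antipodal vertices of $B$ are therefore connected, two surviving antipodal ones are connected through a third survivor in $B$, and each survivor in $A$ keeps a neighbor in $B$. So $D$ is a $(3,4)$-graph, and Lemma~\ref{lem:count} is sharp.

Add a vertex $u$ adjacent to all of $A$. The new graph is a bipartite subgraph of $D\vee K_1$, and it is $4$-connected: delete at most three vertices; if $u$ is deleted, use that $D$ is $3$-connected, and otherwise $u$ connects the survivors in $A$ while each survivor in $B$ keeps one of its four neighbors. It has $15$ vertices and a class of eight vertices of degree $4$, the shape described in $(\ast)$. So planarity of $T$ alone does not exclude bipartite $4$-connected minors of $T\vee K_1$.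
\end{example}

\section{The treewidth of $(3,4)$-graphs}\label{sec:tw}

When $T$ is large, counting no longer forces a minor to be a spanning subgraph of $T$. We need a property of planar $3$-trees that passes to minors and that $(3,4)$-graphs lack. Treewidth at most $3$ is such a property: it turns any minor $Q$ of $T$ back into a spanning subgraph of a $3$-tree, though of a different and possibly non-planar one.

\begin{proposition}\label{prop:tw}
Every $(3,4)$-graph has treewidth at least $4$.
\end{proposition}

The statement does not follow from degrees, since vertices of $A$ may have degree $3$. For the graph $D$ of Example~\ref{ex:octa} it can be seen directly. List the faces of $O$ cyclically as $+{+}+$, $+{+}-$, $+{-}-$, $+{-}+$, $-{-}+$, $-{-}-$, $-{+}-$, $-{+}+$, so that consecutive faces share an edge, and let each face \emph{skip} the edge it shares with the next one. Contract each $s\in A$ into the vertex of its face opposite the skipped edge; this creates the other two edges of the face. The eight skipped edges are distinct and every edge of $O$ lies on two faces, so every edge of $O$ is created. Thus $D$ has the $4$-regular graph $O$ as a minor, and $\operatorname{tw}(D)\ge4$.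

The general proof follows the argument of Section~\ref{sec:fifteen} instead. There the vertices of degree $3$ in $T$ were forced into $A$, and the contradiction came one layer deeper, at a vertex of degree $3$ in $P$. The new difficulty is that two vertices of the outer layer may now sit on the same triangle, so the vertex one layer deeper can reach degree $4$. We show that this creates a $K_{3,3}$ minor.

\begin{proof}[Proof of Proposition~\ref{prop:tw}]
Let $Q$ be a $(3,4)$-graph with bipartition $(A,B)$ and suppose $\operatorname{tw}(Q)\le3$. By (F5) there is a $3$-tree $F\supseteq Q$ with $V(F)=V(Q)$.

\emph{The outer layer.} Let $L$ be the set of vertices of degree $3$ in $F$. For $\ell\in L$ we have $3\le d_Q(\ell)\le d_F(\ell)=3$. Hence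
\[
L\subseteq A,\qquad N_F(\ell)=N_Q(\ell)\subseteq B\quad\text{for all }\ell\in L,
\]
and we write $N(\ell)$ for this set. In particular $L$ is independent in $F$, so deleting some vertices of $L$ does not change the degrees of the others. At least $|B|\ge6$ vertices lie outside $L$ by Lemma~\ref{lem:count}, so Lemma~\ref{lem:tree}(b) lets us delete the vertices of $L$ one at a time. It follows that $F_0=F-L$ is a $3$-tree with at least six vertices and that each $N(\ell)$ is a triangle of $F_0$. Three vertices of $L$ with the same neighborhood would form a $K_{3,3}$ in $Q$, so by (F3)
\begin{equation}\label{eq:two}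
\text{at most two vertices of $L$ have the same neighborhood.}
\end{equation}

\emph{One layer deeper.} Let $w$ be a vertex of degree $3$ in $F_0$, for instance the last one added in its construction. Let $N_{F_0}(w)=\{x,y,z\}$ and $L_w=L\cap N_F(w)$, so that $N_F(w)=\{x,y,z\}\cup L_w$. For $\ell\in L_w$ the set $N(\ell)$ is a triangle of $F_0$ containing $w$, so it consists of $w$ and two of $x,y,z$. Since $w\notin L$ and $F$ has minimum degree $3$, we have $d_F(w)\ge4$, and $L_w\ne\emptyset$. The neighborhood of a vertex in $L_w$ lies in $B$, so $w\in B$ and we may assume $x,y\in B$. Therefore
\begin{equation}\label{eq:w}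
d_Q(w)\ge4,\qquad N_Q(w)\subseteq L_w\cup(\{z\}\cap A).
\end{equation}

\emph{Case $z\in A$.} Every $\ell\in L_w$ has $N(\ell)\subseteq B$, so $N(\ell)=\{w,x,y\}$. By \eqref{eq:two}, $|L_w|\le2$, and then \eqref{eq:w} gives $4\le d_Q(w)\le3$.

\emph{Case $z\in B$.} Now \eqref{eq:w} gives $|L_w|\ge4$. There are only three possible neighborhoods, so two vertices $\ell_1,\ell_2\in L_w$ have the same one, say $\{w,p,q\}$ where $\{p,q,t\}=\{x,y,z\}$. A third vertex, or connected set, adjacent to $w$, $p$ and $q$ will complete a $K_{3,3}$. By \eqref{eq:two} some $\ell_3\in L_w$ has a different neighborhood, which must contain $w$ and $t$. It remains to reach $p$ and $q$ from $t$, and for this we use the rest of the graph.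

Let $R=V(Q)\setminus(\{w,x,y,z\}\cup L_w)$. It is non-empty because $|F_0|\ge6$. No edge of $F$ joins $R$ to $w$, whose neighbors lie in $\{x,y,z\}\cup L_w$, or to a vertex of $L_w$, whose neighbors lie in $\{w,x,y,z\}$. Let $C$ be the vertex set of a component of $Q[R]$. Then $N_Q(C)\subseteq\{x,y,z\}$, and deleting $N_Q(C)$ separates $C$ from $w$. Since $Q$ is $3$-connected, $N_Q(C)=\{x,y,z\}=\{p,q,t\}$.

Let $K=\{\ell_3,t\}\cup C$. It induces a connected subgraph of $Q$, since $t$ is adjacent to $\ell_3$ and to a vertex of $C$, and it avoids $w,p,q,\ell_1,\ell_2$. It is adjacent to $w$ through $\ell_3$ and to $p$ and $q$ through $C$. The branch sets $\{w\},\{p\},\{q\}$ and $\{\ell_1\},\{\ell_2\},K$ give a $K_{3,3}$ minor of $Q$, contrary to (F3).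
\end{proof}

\begin{remark}\label{rem:hyp}
Planarity is used in Lemma~\ref{lem:count}, in \eqref{eq:two} and in the last line. It cannot be dropped: $K_{3,4}$ satisfies the other hypotheses, with $B$ the class of size $3$, and it becomes a $3$-tree when $B$ is made a triangle. The degree condition cannot be dropped either: the edges of $K_4^*$ at the four inserted vertices form $K_{4,4}$ minus a perfect matching, which is the cube, so the cube has treewidth at most $3$. Beyond the minimum degree, $3$-connectivity is used only to obtain $N_Q(C)=\{x,y,z\}$.
\end{remark}

\section{All connectivities}\label{sec:all}

\begin{proof}[Proof of Theorem~\ref{thm:all}]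
Let $r=k-3\ge1$.

(1) The join is $k$-connected by Lemmas~\ref{lem:tree}(a) and~\ref{lem:join}(a). If it had a bipartite $k$-connected minor, then $T$ would have a $(3,4)$-graph $Q$ as a minor by Proposition~\ref{prop:reduce}. By (F5), $\operatorname{tw}(Q)\le3$, contrary to Proposition~\ref{prop:tw}.

(2) Let $P$ be a planar $3$-tree on $n=r+5=k+2$ vertices and let $G=P^*\vee K_r$. By Lemma~\ref{lem:join}(b), $G$ is non-hamiltonian with $(3k+2)+(k-3)=4k-1$ vertices. By (1), $G\in\mathcal{G}_k$ and $G$ has no bipartite $k$-connected minor. Lemma~\ref{lem:minimal} applies.

(3) We iterate the insertion, because each round roughly triples the number of vertices but only roughly doubles the order of a longest path. Let $T_0=K_4$ and $T_{i+1}=T_i^*$. From $|T_{i+1}|=3|T_i|-4$, that is, $|T_{i+1}|-2=3(|T_i|-2)$, we get $|T_i|=2\cdot3^i+2$.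

Let $\lambda_i$ be the largest number of vertices on a path of $T_i$, so $\lambda_0=4$. Let $W$ be a path in $T_{i+1}$ with $m$ vertices in $T_i$. The vertices inserted last are pairwise non-adjacent, so $W$ contains at most $m+1$ of them. Remove them from the vertex sequence of $W$. The two neighbors on $W$ of a removed inner vertex lie on a common face of $T_i$ and are adjacent, so the remaining $m$ vertices form a path of $T_i$, or $m=0$. Hence $m\le\lambda_i$ and $\lambda_{i+1}+1\le2(\lambda_i+1)$, which gives
\[
\lambda_i+1\le5\cdot2^i .
\]

Let $G_i=T_i\vee K_r$. By (1), $G_i$ is $k$-connected and has no bipartite $k$-connected minor. A cycle of $G_i$ without apex vertices has at most $\lambda_i$ vertices, since deleting one of its edges leaves a path of $T_i$. A cycle with $j$ apex vertices, $1\le j\le r$, is cut by them into at most $j$ paths of $T_i$, so it has at most $j+j\lambda_i$ vertices. In both cases the cycle has at most $r(\lambda_i+1)\le5r\cdot2^i$ vertices. Since $|G_i|\ge2\cdot3^i$,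
\[
2^i=(3^i)^{\log_32}\le\left(|G_i|/2\right)^{\log_32},
\]
which is the stated bound. As $|G_i|\to\infty$ and $\log_32<1$, the ratio of the bound to $|G_i|$ tends to $0$.
\end{proof}

\begin{remark}\label{rem:six}
Proposition~\ref{prop:tw} is needed in (1) only for $k\in\{4,5\}$. The graph given by Proposition~\ref{prop:reduce} satisfies, in the notation of Lemma~\ref{lem:count}, $kb\le e\le2a+2b-4\le6b-12$, which is impossible for $k\ge6$ whatever the planar graph $T$.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:range}]
For $k=2$ the claim follows from (K2), and for $k\ge4$ Theorem~\ref{thm:all}(2) gives a non-bipartite example. Let $k=3$. A minor-minimal $G\in\mathcal{G}_3$ has one of $K_{3,4}$, $\mathfrak{Q}^+$, $\mathfrak{H}$ as a minor by (K3). If these three graphs lie in $\mathcal{G}_3$, then $G$ is one of them and is bipartite. They are bipartite of odd order, hence non-hamiltonian, so it remains to see that they are $3$-connected. Let at most two vertices be deleted.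

In $K_{3,4}$ both classes keep a vertex, so the rest is connected.

View the cube as two $4$-cycles joined by a perfect matching. If one cycle is untouched, every survivor lies on it or is matched to it. Otherwise each cycle loses one vertex and becomes a path, and at least two matching edges survive. So the cube is $3$-connected, and so is $\mathfrak{Q}^+$ by (F1).

In $\mathfrak{H}$, let $\{i,j,h\}=\{1,2,3\}$. The paths $f_ia_hf_j$, $f_ib_hf_j$ and $f_ia_j\alpha a_if_j$ are internally disjoint, so the surviving vertices among $f_1,f_2,f_3$ lie in one component. Every other vertex sends three paths to $\{f_1,f_2,f_3\}$ that share only their starting point: $a_if_j$, $a_if_h$, $a_i\alpha a_jf_i$ from $a_i$, and $\alpha a_1f_2$, $\alpha a_2f_3$, $\alpha a_3f_1$ from $\alpha$; exchanging $a,\alpha$ with $b,\beta$ is an automorphism and gives the paths from $b_i$ and $\beta$. If the starting point survives, one of its three paths survives, so it lies in the same component.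
\end{proof}

\begin{thebibliography}{1}
\bibitem{Lo} On-Hei Solomon Lo, \emph{On minors of non-hamiltonian graphs}, arXiv:2506.20087 (2025).
\end{thebibliography}
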